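# Projective Banach lattices without a topological order unit need not be free

## 1. Free, projective, order unit: definitions and first examples

All Banach lattices are real, and lattice homomorphisms are linear. A lattice homomorphism between Banach lattices is positive, hence bounded. If $J$ is a closed ideal in a Banach lattice $X$, then $X/J$ with the quotient norm is a Banach lattice and the quotient map $Q:X\to X/J$ is a lattice homomorphism. The kernel of a lattice homomorphism is a closed ideal. We write $x\perp y$ for $|x|\wedge|y|=0$, and $u^d=\{x: x\perp u\}$ for the disjoint complement. The lattice operations are continuous. We write $\mathrm{Hom}(X)$ for the set of lattice homomorphisms $X\to\mathbb R$.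

**Definition (free Banach lattice).** Let $A$ be a nonempty set. The free Banach lattice over $A$ is a Banach lattice $FBL(A)$ together with a map $\delta:A\to FBL(A)$ with $\|\delta(a)\|=1$ for all $a$, such that for every Banach lattice $X$ and every map $\kappa:A\to X$ with $\sup_a\|\kappa(a)\|<\infty$ there is a unique lattice homomorphism $T:FBL(A)\to X$ with $T\circ\delta=\kappa$ and $\|T\|=\sup_{a}\|\kappa(a)\|$. Such an object exists and is unique up to isometric lattice isomorphism. A Banach lattice is called free if it is isometrically lattice isomorphic to $FBL(A)$ for some $A$. We write $\delta_a=\delta(a)$.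

**Example (one generator).** $FBL(\{a\})$ is $\ell_\infty^2$ with $\delta_a=(1,-1)$. Indeed, let $x$ be an element of a Banach lattice $X$ and put $T(\xi,\eta)=\xi x^++\eta x^-$. Since $x^+\perp x^-$, this is a lattice homomorphism, and $T(1,-1)=x$. Moreover $|T(\xi,\eta)|=|\xi|x^++|\eta|x^-\le\max(|\xi|,|\eta|)\,|x|$, so $\|T\|\le\|x\|$, with equality because $\|\delta_a\|=1$. Finally, $T$ is unique because $\delta_a^+=(1,0)$ and $\delta_a^-=(0,1)$ span $\ell_\infty^2$.

**Definition (projective).** A Banach lattice $P$ is projective if whenever $X$ is a Banach lattice, $J$ a closed ideal in $X$, $Q:X\to X/J$ the quotient map, $T:P\to X/J$ a lattice homomorphism and $\epsilon>0$, there is a lattice homomorphism $\hat T:P\to X$ with $T=Q\circ\hat T$ and $\|\hat T\|\le(1+\epsilon)\|T\|$.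

**Example.** $\mathbb R$ is projective. A lattice homomorphism $T:\mathbb R\to X/J$ is given by $y=T(1)\ge0$, with $\|T\|=\|y\|$. If $y=0$, lift by $0$. If $y\neq0$, choose $x\in X$ with $Qx=y$ and $\|x\|\le(1+\epsilon)\|y\|$. Then $Q|x|=|y|=y$, so $\hat T(t)=t|x|$ is a lift of norm $\|x\|\le(1+\epsilon)\|T\|$.

**Definition (topological order unit).** An element $e\ge0$ of a Banach lattice $X$ is a topological order unit (TOU) if the closed ideal generated by $e$ is $X$.

**Example.** The constant function $1$ is a TOU of $C[0,1]$, and $(2^{-n})_n$ is a TOU of $c_0$. If $A$ is uncountable, then $c_0(A)$ has no TOU: each $e\in c_0(A)$ has countable support, and every element of the closed ideal generated by $e$ is supported in the support of $e$.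

**Definition (two cardinals).** For a Banach lattice $X$, $\mathrm{dens}(X)$ is the least cardinality of a dense subset, and $\mathrm{ig}(X)$ is the least cardinality of a subset of $X$ whose generated closed ideal is $X$.

**Example.** $\mathrm{ig}(\ell_\infty)=1$ because the constant sequence $1$ is an order unit, while $\mathrm{dens}(\ell_\infty)=2^{\aleph_0}$. For $A$ uncountable, $\mathrm{ig}(c_0(A))=\mathrm{dens}(c_0(A))=|A|$: fewer than $|A|$ elements, together, have supports covering fewer than $|A|$ points or only countably many, and finitely supported rational functions are dense.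

Both cardinals are invariant under lattice isomorphisms, isometric or not, since these and their inverses are bounded. A dense set generates $X$ as a closed ideal, so $\mathrm{ig}(X)\le\mathrm{dens}(X)$. If a countable set $\{u_n\}$ generates $X$ as a closed ideal, then $\sum_n2^{-n}|u_n|/(1+\|u_n\|)$ converges and dominates a positive multiple of each $|u_n|$, so it is a TOU. Conversely a TOU gives $\mathrm{ig}(X)\le1$. Therefore

$$X\text{ has no TOU}\iff \mathrm{ig}(X)\text{ is uncountable.}\tag{1}$$

## 2. Does projective without a topological order unit imply free?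

De Pagter and Wickstead, "Free and Projective Banach Lattices", arXiv:1204.4282 (2012), is the source of the following conjecture: a projective Banach lattice which does not have a topological order unit must be free.

We shall see that the conjecture is false, in two strengths. Theorem 2 gives an isometric counterexample of every uncountable density. Theorem 1 gives counterexamples that are not lattice isomorphic to a free Banach lattice with any constants. Theorem 3 then proves a restriction that all projective Banach lattices without a TOU do satisfy. The numbers are not in the order of the talk: the simplest counterexample comes first, and it is Theorem 2.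

**One generator.** The lattice $\mathbb R$ is projective. It is not free: a free Banach lattice $FBL(D)$ has dimension at least $2$, because if $d\in D$, a lattice homomorphism with $\delta_d\mapsto1$ and one with $\delta_d\mapsto-1$ show that $\delta_d^+$ and $\delta_d^-$ are both nonzero, and they are disjoint. Of course $\mathbb R$ has a TOU, so it does not touch the conjecture. But note how it sits inside $FBL(\{a\})=\ell_\infty^2$: it is the line spanned by $|\delta_a|=(1,1)$. We return to this.

**Adding a summand.** A sensible first attempt is to take $FBL(A)$ with $A$ uncountable, which will turn out to have no TOU, and to add a summand that spoils freeness, say $FBL(A)\oplus\mathbb R$. Let us try to lift a homomorphism $T$ from it to $X/J$, leaving norm estimates aside. Put $y_a=T(\delta_a,0)$ and $y=T(0,1)\ge0$, and lift them to $x_a$ and $x\ge0$ in $X$. In the direct sum, $(\delta_a,0)\perp(0,1)$, so we need $x_a\perp x$. All we know is $|y_a|\wedge y=0$, that is, $|x_a|\wedge x\in J$.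

For countably many generators $a_1,a_2,\dots$ this can be repaired, if the $x_{a_n}$ are bounded. Put $w=\sum_n2^{-n}|x_{a_n}|$ and
$$x'=(x-w)^+,\qquad h_n=(|x_{a_n}|-2^nx)^+,\qquad x_{a_n}'=(x_{a_n}\wedge h_n)\vee(-h_n).$$
Since $|x_{a_n}|\le2^nw$, we have $|x'_{a_n}|\le h_n\le2^n(w-x)^+\perp x'$. These are still lifts. First, $|y_{a_n}|\wedge 2^ny=0$ gives $Qh_n=|y_{a_n}|-|y_{a_n}|\wedge2^ny=|y_{a_n}|$, so $Qx'_{a_n}=y_{a_n}$. Second, $Qw\perp y$ gives $Qx'=y-y\wedge Qw=y$.

The repair needs one element $w$ that dominates a positive multiple of every $|x_a|$. For uncountably many generators such a convergent sum is not available, and this is exactly where the attempt stops. It cannot be rescued: by Theorem 3, a projective Banach lattice without a TOU is never a direct sum of two nonzero projection bands.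

So we should not glue pieces to a free lattice. We should cut pieces out of one, as $\mathbb R$ is cut out of $\ell_\infty^2$.

## 3. Countably many generators at a time, and contractive retracts

Fix a nonempty set $S$ and $F=FBL(S)$. For $N\subseteq S$ let $F_N$ be the closed sublattice of $F$ generated by $\{\delta_s:s\in N\}$.

**Lemma 1.** $F_S=F$. Consequently two lattice homomorphisms on $F$ that agree on all $\delta_s$ are equal.

*Proof.* The universal property gives $T:F\to F_S$ with $T\delta_s=\delta_s$ and $\|T\|=1$. Compose with the inclusion $F_S\to F$. The result is a lattice homomorphism $F\to F$ that fixes every $\delta_s$ and has norm $1$. So does $\mathrm{id}_F$. By uniqueness they are equal, so $F=F_S$. The second claim follows because lattice homomorphisms are continuous, and agreement on the $\delta_s$ passes to the vector sublattice they generate and then to its closure. $\square$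

In particular, for every bounded function $x:S\to\mathbb R$ there is exactly one $\varphi\in\mathrm{Hom}(F)$ with $\varphi(\delta_s)=x(s)$ for all $s$, and $\|\varphi\|=\sup_s|x(s)|$. Every element of $\mathrm{Hom}(F)$ arises in this way. We can think of $\mathrm{Hom}(F)$ as $\ell_\infty(S)$ and of $\delta_s$ as the $s$-th coordinate.

**Lemma 2.** Every $f\in F$ lies in $F_N$ for some countable $N$. A set $G\subseteq F$ lies in some $F_N$ with $|N|\le\max(|G|,\aleph_0)$. Moreover $\mathrm{dens}(F)\le\max(|S|,\aleph_0)$.

*Proof.* By Lemma 1, $f$ is the limit of a sequence of elements, each of which is a lattice-linear expression in finitely many $\delta_s$. Let $N$ be the set of all indices that occur. It is countable and $f\in F_N$. For $G$, take the union of the sets $N$ belonging to its members. For the density, the lattice-linear expressions in the generators with rational coefficients are dense, and there are at most $\max(|S|,\aleph_0)$ of them. $\square$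

**Lemma 3.** $F$ is projective.

*Proof.* Let $T:F\to X/J$ and $\epsilon>0$. If $T=0$, take $\hat T=0$. Otherwise $\|T\delta_s\|\le\|T\|<(1+\epsilon)\|T\|$, so by the definition of the quotient norm there is $x_s\in X$ with $Qx_s=T\delta_s$ and $\|x_s\|\le(1+\epsilon)\|T\|$. Let $\hat T:F\to X$ be the homomorphism with $\hat T\delta_s=x_s$. Its norm is $\sup_s\|x_s\|\le(1+\epsilon)\|T\|$. Both $Q\hat T$ and $T$ send $\delta_s$ to $T\delta_s$, so they are equal by Lemma 1. $\square$

**Lemma 4 (contractive retracts).** Let $R:F\to F$ be a lattice homomorphism with $\|R\|\le1$ and $R^2=R$. Then $P=R(F)$ is a projective Banach lattice, and it is the closed sublattice of $F$ generated by $\{R\delta_s:s\in S\}$.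

*Proof.* Since $R^2=R$, we have $R(F)=\ker(I-R)$, which is closed. As the image of a lattice homomorphism it is a sublattice. It contains every $R\delta_s$, hence the closed sublattice $C$ they generate. Conversely, $R$ maps the vector sublattice generated by the $\delta_s$ into $C$. That vector sublattice is dense in $F$, $R$ is continuous and $C$ is closed, so $R(F)\subseteq C$.

For projectivity let $T:P\to X/J$ and $\epsilon>0$. By Lemma 3, $TR:F\to X/J$ has a lift $\widehat{TR}:F\to X$ with norm at most $(1+\epsilon)\|TR\|\le(1+\epsilon)\|T\|$. Restrict it to $P$. For $p\in P$ we have $Q\,\widehat{TR}\,p=TRp=Tp$, because $Rp=p$. $\square$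

**Lemma 5 (many free directions make $\mathrm{ig}$ large).** Let $P\subseteq F$ be a closed sublattice and let $A\subseteq S$ be uncountable with $|\delta_a|\in P$ for all $a\in A$. Then $\mathrm{ig}(P)\ge|A|$.

*Proof.* Let $G\subseteq P$ with $|G|<|A|$. By Lemma 2, $G\subseteq F_N$ with $|N|\le\max(|G|,\aleph_0)<|A|$. Choose $a\in A\setminus N$ and the $\varphi\in\mathrm{Hom}(F)$ with $\varphi(\delta_a)=1$ and $\varphi(\delta_s)=0$ for $s\ne a$. Then $\varphi=0$ on $F_N\supseteq G$. The kernel of $\varphi|_P$ is a closed ideal of $P$ containing $G$, but it does not contain $|\delta_a|$, since $\varphi(|\delta_a|)=1$. So $G$ does not generate $P$ as a closed ideal. $\square$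

**Corollary 6.** If $D$ is countable, $FBL(D)$ has a TOU. If $D$ is uncountable, $\mathrm{ig}(FBL(D))=\mathrm{dens}(FBL(D))=|D|$ and $FBL(D)$ has no TOU. So a free Banach lattice without TOU has $\mathrm{ig}=\mathrm{dens}$.

*Proof.* A closed ideal containing all $\delta_d$ is a closed sublattice containing them, so it is everything by Lemma 1. Hence $\mathrm{ig}(FBL(D))\le|D|$, and for countable $D$ we use (1). For uncountable $D$, Lemmas 5 and 2 give $|D|\le\mathrm{ig}\le\mathrm{dens}\le|D|$, and (1) says that there is no TOU. $\square$

We now have a machine: any contractive idempotent $R$ on $FBL(S)$ gives a projective lattice, and keeping uncountably many $|\delta_a|$ in the range excludes a TOU. It remains to choose $R$ so that the range is recognizably not free.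

## 4. Positive generators: the lattice $P_+(A)$

The one-generator picture suggests replacing each $\delta_a$ by $|\delta_a|$.

**Theorem 2.** Let $A\ne\emptyset$ and let $P_+(A)$ be the closed sublattice of $FBL(A)$ generated by $\{|\delta_a|:a\in A\}$. Then $P_+(A)$ is projective and not free. If $A$ is uncountable, it has no TOU and has density $|A|$.

For $A=\{a\}$ this is the line $\mathbb R(1,1)\subset\ell_\infty^2$.

**Step 1: projectivity, order units and density.** This step applies the machine. Let $F=FBL(A)$ and let $R:F\to F$ be the lattice homomorphism with $R\delta_a=|\delta_a|$. Then $\|R\|=\sup_a\||\delta_a|\|=1$. Also $R(R\delta_a)=R|\delta_a|=|R\delta_a|=|\delta_a|=R\delta_a$, so $R^2=R$ by Lemma 1. By Lemma 4, $P:=R(F)=P_+(A)$ is projective. If $A$ is uncountable, Lemma 5 and Lemma 2 give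
$$|A|\le\mathrm{ig}(P)\le\mathrm{dens}(P)\le\mathrm{dens}(F)\le|A|,$$
where the third inequality holds because $P$ is the continuous image $R(F)$. By (1) there is no TOU, and the density is $|A|$.

Note that $\mathrm{ig}$ and $\mathrm{dens}$ take the same values on $P_+(A)$ as on $FBL(A)$ when $A$ is uncountable, so they cannot show that $P_+(A)$ is not free. We need a finer invariant. Here is the picture behind it. The elements of norm at most $1$ in $\mathrm{Hom}(FBL(D))$ form the cube $[-1,1]^D$, while those in $\mathrm{Hom}(P_+(A))$ will be parametrized by points of $[0,1]^A$. The first cube has several corners all of whose coordinates are $\pm1$. The second has only one corner with all coordinates equal to $1$. The norms of sums of homomorphisms detect these corners.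

**Step 2: the norm of a sum of two homomorphisms.** This makes the picture computable. For $\varphi_1,\varphi_2\in\mathrm{Hom}(FBL(D))$,
$$\|\varphi_1+\varphi_2\|=\sup_{d\in D}\big(|\varphi_1(\delta_d)|+|\varphi_2(\delta_d)|\big).\tag{2}$$
For "$\ge$", evaluate at $|\delta_d|$, which has norm $1$: $(\varphi_1+\varphi_2)(|\delta_d|)=|\varphi_1(\delta_d)|+|\varphi_2(\delta_d)|$. For "$\le$", the map $f\mapsto(\varphi_1(f),\varphi_2(f))$ from $FBL(D)$ to $\ell_1^2$ is a lattice homomorphism, because the order of $\ell_1^2$ is coordinatewise. By the universal property its norm is the supremum over $d$ of the norms of the images of $\delta_d$, which is the right-hand side of (2). Now compose with $(\xi,\eta)\mapsto\xi+\eta$, which has norm $1$ on $\ell_1^2$.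

Next we transfer this to $P=P_+(A)$. Let $\chi_1,\chi_2\in\mathrm{Hom}(P)$. Then $\chi_i\circ R\in\mathrm{Hom}(F)$ extends $\chi_i$, because $R$ is the identity on $P$. So $(\chi_1+\chi_2)\circ R$ extends $\chi_1+\chi_2$ and, as $\|R\|\le1$, has the same norm. Since $(\chi_i\circ R)(\delta_a)=\chi_i(|\delta_a|)\ge0$, (2) gives
$$\|\chi_1+\chi_2\|=\sup_{a\in A}\big(\chi_1(|\delta_a|)+\chi_2(|\delta_a|)\big).\tag{3}$$
Taking the second homomorphism to be $0$ in (2) and (3) gives $\|\varphi\|=\sup_d|\varphi(\delta_d)|$ and $\|\chi\|=\sup_a\chi(|\delta_a|)$.

**Step 3: an isometric invariant that counts corners.** For a Banach lattice $X$ put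
$$\mathcal S(X)=\{\varphi\in\mathrm{Hom}(X):\ \|\varphi\|=1,\ \|\varphi+\psi\|=1+\|\psi\|\text{ for all }\psi\in\mathrm{Hom}(X)\}.$$
If $U:X\to Y$ is an isometric lattice isomorphism, then $\varphi\mapsto\varphi\circ U^{-1}$ is a bijection from $\mathrm{Hom}(X)$ onto $\mathrm{Hom}(Y)$ that preserves norms and norms of sums. So it maps $\mathcal S(X)$ onto $\mathcal S(Y)$, and $|\mathcal S(X)|$ is invariant under isometric lattice isomorphism.

For example, the lattice homomorphisms $\ell_\infty^2\to\mathbb R$ are the nonnegative multiples of the two coordinate functionals $e_1^*,e_2^*$, and $\|se_i^*+te_j^*\|=s+t$ for $s,t\ge0$. Thus $\mathcal S(\ell_\infty^2)=\{e_1^*,e_2^*\}$, whereas $\mathcal S(\mathbb R)=\{\mathrm{id}\}$.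

**Step 4: $|\mathcal S(FBL(D))|\ge2$ for every $D\ne\emptyset$.** Let $\varphi\in\mathrm{Hom}(FBL(D))$ have $\varphi(\delta_d)=1$ for all $d$, or $\varphi(\delta_d)=-1$ for all $d$. These are two distinct homomorphisms of norm $1$. By (2), for every $\psi\in\mathrm{Hom}(FBL(D))$,
$$\|\varphi+\psi\|=\sup_d\big(1+|\psi(\delta_d)|\big)=1+\|\psi\|.$$
So both lie in $\mathcal S(FBL(D))$.

**Step 5: $|\mathcal S(P)|\le1$.** Let $\chi\in\mathcal S(P)$ and $a\in A$. Let $\chi_a\in\mathrm{Hom}(P)$ be the restriction of the homomorphism on $F$ that sends $\delta_a$ to $1$ and all other generators to $0$. Then $\chi_a(|\delta_a|)=1$ and $\chi_a(|\delta_{a'}|)=0$ for $a'\ne a$, so $\|\chi_a\|=1$ by (3). Since $\chi\in\mathcal S(P)$, (3) gives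
$$2=\|\chi+\chi_a\|=\max\Big(\chi(|\delta_a|)+1,\ \sup_{a'\neq a}\chi(|\delta_{a'}|)\Big),$$
where the second term is omitted if $A=\{a\}$. The second term is at most $\|\chi\|=1$, so the first must equal $2$, that is, $\chi(|\delta_a|)=1$. As $a$ was arbitrary, $\chi$ is determined on the set $\{|\delta_a|\}$, which generates $P$ as a closed sublattice, so $\chi$ is determined on $P$.

By Steps 3, 4 and 5, $P_+(A)$ is not isometrically lattice isomorphic to any $FBL(D)$. This proves Theorem 2. $\blacksquare$

With $A$ uncountable, the conjecture is disproved. But the invariant $\mathcal S$ is isometric. It says nothing about isomorphisms with constants, and we now look for a retract that the isomorphic invariants $\mathrm{ig}$ and $\mathrm{dens}$ can detect.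

## 5. Clipped generators: projective lattices with $\mathrm{ig}<\mathrm{dens}$

By Corollary 6, a free Banach lattice without TOU has $\mathrm{ig}=\mathrm{dens}$. So we want a projective lattice with $\mathrm{ig}$ uncountable and $\mathrm{dens}$ strictly larger. A direct sum of a free lattice with no TOU and a large lattice with a TOU is excluded by Theorem 3. Instead we stay inside one free lattice. We keep $\kappa$ generators free, and squeeze $\lambda$ other generators under one common element $|\delta_e|$. The squeezed generators still count for density, since they remain far apart in norm. They no longer count for $\mathrm{ig}$, since one element dominates them all.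

**Theorem 1.** For all uncountable cardinals $\kappa\le\lambda$ there is a projective Banach lattice $P=P_{\kappa,\lambda}$ with $\mathrm{ig}(P)=\kappa$ and $\mathrm{dens}(P)=\lambda$. In particular $P$ has no TOU. A free Banach lattice without TOU has $\mathrm{ig}=\mathrm{dens}$. So for $\kappa<\lambda$ (e.g. $\kappa=\aleph_1$, $\lambda=\aleph_2$), $P_{\kappa,\lambda}$ is projective, has no TOU, and is not lattice isomorphic to any free Banach lattice.

**Step 1: the retraction.** This step constructs $P$. Let $|A|=\kappa$, $|B|=\lambda$, $S=\{e\}\sqcup B\sqcup A$ and $F=FBL(S)$. Let $R:F\to F$ be the lattice homomorphism with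
$$R\delta_e=|\delta_e|,\qquad R\delta_b=(\delta_b\wedge|\delta_e|)\vee(-|\delta_e|)\quad(b\in B),\qquad R\delta_a=\delta_a\quad(a\in A).$$
In coordinates, if $\varphi\in\mathrm{Hom}(F)$ corresponds to $x\in\ell_\infty(S)$, then $\varphi\circ R$ corresponds to the point obtained from $x$ by replacing $x_e$ with $|x_e|$, clipping each $x_b$ to the interval $[-|x_e|,|x_e|]$, and leaving each $x_a$ alone. Clipping twice is the same as clipping once, which is why $R$ should be idempotent.

We check it. From the formula, $-|\delta_e|\le R\delta_b\le|\delta_e|$, so $|R\delta_b|\le|\delta_e|$ and $\|R\delta_b\|\le1$. Hence $\|R\|\le1$. Next,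
$$R(R\delta_e)=|R\delta_e|=|\delta_e|=R\delta_e,\qquad R(R\delta_a)=R\delta_a,$$
and, since $R|\delta_e|=|R\delta_e|=|\delta_e|$,
$$R(R\delta_b)=(R\delta_b\wedge|\delta_e|)\vee(-|\delta_e|)=R\delta_b,$$
where the last equality holds because $|R\delta_b|\le|\delta_e|$. So $R^2=R$ on generators, hence everywhere by Lemma 1. By Lemma 4, $P=R(F)$ is projective, and it is the closed sublattice generated by the $R\delta_s$.

**Step 2: $\mathrm{ig}(P)=\kappa$.** Here the lower bound comes from the free generators and the upper bound from the clipping. For $a\in A$ we have $\delta_a=R\delta_a\in P$, hence $|\delta_a|\in P$, and Lemma 5 gives $\mathrm{ig}(P)\ge\kappa$. Conversely, consider the closed ideal of $P$ generated by $|\delta_e|=R\delta_e$ and the elements $|\delta_a|$, $a\in A$; these are $\kappa$ elements. The ideal contains $R\delta_e$ and every $R\delta_a=\delta_a$. It contains every $R\delta_b$ because $|R\delta_b|\le|\delta_e|$. It is a closed sublattice, so it contains the closed sublattice generated by all $R\delta_s$, which is $P$. Hence $\mathrm{ig}(P)=\kappa$. This is uncountable, so $P$ has no TOU by (1).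

**Step 3: $\mathrm{dens}(P)=\lambda$.** Here we show that clipping does not bring the generators closer than distance $1$. By Lemma 2, $\mathrm{dens}(P)\le\mathrm{dens}(F)\le|S|=\lambda$. For $b\ne b'$ in $B$ take $\varphi\in\mathrm{Hom}(F)$ with $\varphi(\delta_e)=\varphi(\delta_b)=1$ and value $0$ on all other generators. Then $\|\varphi\|=1$,
$$\varphi(R\delta_b)=(1\wedge1)\vee(-1)=1,\qquad\varphi(R\delta_{b'})=(0\wedge1)\vee(-1)=0,$$
so $\|R\delta_b-R\delta_{b'}\|\ge1$. The open balls in $P$ of radius $1/2$ around the $\lambda$ points $R\delta_b$ are pairwise disjoint, and a dense set meets each of them. So $\mathrm{dens}(P)\ge\lambda$.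

**Step 4: comparison with free lattices.** Let $\kappa<\lambda$ and suppose that $P$ were lattice isomorphic to some $FBL(D)$. Having no TOU, $\mathrm{ig}$ and $\mathrm{dens}$ are all preserved by lattice isomorphisms. So $FBL(D)$ would have no TOU and $\mathrm{ig}=\kappa<\lambda=\mathrm{dens}$, contradicting Corollary 6. $\blacksquare$

Since $\kappa<\lambda$ are uncountable, these isomorphic counterexamples have density at least $\aleph_2$. The argument does not decide whether there is a counterexample up to non-isometric isomorphism having density exactly $\aleph_1$.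

## 6. Disjoint complements in a projective lattice

We come back to why adding a summand fails. Recall that an atom is an element $u>0$ such that $0\le x\le u$ implies $x\in\mathbb Ru$ (for example, a unit vector in $c_0(A)$). A projection band is a band $P_1$ with $P=P_1\oplus P_1^d$.

**Theorem 3.** Let $P$ be a projective Banach lattice and $0\neq u\in P$. Then there is $w\in P_+$ such that the disjoint complement $u^d$ is contained in the closed ideal generated by $w$. Consequently, if $P$ has no TOU, then $P$ is not a direct sum of two nonzero projection bands, and $P$ has no atoms.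

The proof uses the fact that real lattice homomorphisms separate the points of $FBL(S)$. This follows from Avilés, Rodríguez and Tradacete (*The free Banach lattice generated by a Banach space*, J. Funct. Anal. 274 (2018), 2955–2977), who represent $FBL(S)=FBL[\ell_1(S)]$ as a lattice of real functions on $\ell_\infty(S)$ with pointwise operations; point evaluations are then lattice homomorphisms. So that the notes are self-contained, here is a direct argument from the universal property and two classical theorems.

**Lemma 7.** If $F=FBL(S)$ and $0\ne f\in F$, there is $\varphi\in\mathrm{Hom}(F)$ with $\varphi(f)\ne0$.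

*Proof.* For $g\in F$ let $\rho(g)$ be the supremum of $\sum_{i=1}^m|\varphi_i(g)|$ over all finite families $\varphi_1,\dots,\varphi_m\in\mathrm{Hom}(F)$ with $\sum_i|\varphi_i(\delta_s)|\le1$ for all $s\in S$. For such a family, $(\varphi_1,\dots,\varphi_m):F\to\ell_1^m$ is a lattice homomorphism of norm at most $1$ by the universal property, so $\rho(g)\le\|g\|$. Thus $\rho$ is a continuous seminorm. We claim $\rho(g)=\|g\|$ for all $g\in F$. Then $\rho(f)=\|f\|>0$, and some $\varphi\in\mathrm{Hom}(F)$ has $\varphi(f)\neq0$.

By continuity and Lemma 1 it suffices to prove $\rho(g)\ge\|g\|$ when $g\ne0$ is a lattice-linear expression $g=p(\delta_{s_1},\dots,\delta_{s_n})$ with distinct $s_i$. By the Hahn–Banach theorem there is $y^*\in F^*$ of norm $1$ with $y^*(|g|)=\|g\|$. Then $x^*=|y^*|$ is positive, has norm $1$, and $x^*(|g|)=\|g\|$. Let $e=\sum_{i}|\delta_{s_i}|$. The ideal $F_e=\{h:|h|\le re\text{ for some }r\}$, with the norm $\inf\{r:|h|\le re\}$, is complete because $F$ is a Banach lattice. By Kakutani's theorem there is a lattice isomorphism of $F_e$ onto some $C(K)$, $K$ compact Hausdorff, with $e\mapsto1$. Let $h_i$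 and $G$ be the images of $\delta_{s_i}$ and $g$, so $G=p(h_1,\dots,h_n)$. The functional $x^*|_{F_e}$ is positive, so by the Riesz representation theorem it is given by a finite positive Borel measure $\mu$ on $K$:
$$\int|G|\,d\mu=x^*(|g|)=\|g\|,\qquad\int|h_i|\,d\mu=x^*(|\delta_{s_i}|)\le1.$$
For $t\in K$ let $\varphi_t\in\mathrm{Hom}(F)$ have $\varphi_t(\delta_{s_i})=h_i(t)$ and $\varphi_t(\delta_s)=0$ for all other $s$. Then $\varphi_t(g)=p(h_1(t),\dots,h_n(t))=G(t)$.

Let $\eta>0$. The functions $G,h_1,\dots,h_n$ are bounded and continuous, so $K$ splits into finitely many nonempty Borel sets $E_j$ on each of which every one of them oscillates by at most $\eta$. Choose $t_j\in E_j$ and put $\varphi_j=\mu(E_j)\varphi_{t_j}\in\mathrm{Hom}(F)$. Then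
$$\sum_j|\varphi_j(\delta_{s_i})|=\sum_j\mu(E_j)|h_i(t_j)|\le1+\eta\mu(K),\qquad\sum_j|\varphi_j(g)|=\sum_j\mu(E_j)|G(t_j)|\ge\|g\|-\eta\mu(K),$$
and $\varphi_j(\delta_s)=0$ for the other $s$. Dividing the $\varphi_j$ by $1+\eta\mu(K)$, we get $\rho(g)\ge(\|g\|-\eta\mu(K))/(1+\eta\mu(K))$. Let $\eta\to0$. $\square$

Here is what makes Theorem 3 work. A projective $P$ embeds in a free lattice $F$ by some $j$. The element $ju$ depends on only countably many coordinates $N$. If $p\perp u$, then $jp$ must vanish at every point of $\ell_\infty(S)$ where $ju$ does not. Choose the coordinates in $N$ at a multiple $c>0$, as small as we like, of a point where $ju\neq0$. The remaining coordinates may be anything, and $jp$ vanishes there. Letting $c\to0$, $jp$ vanishes whenever the $N$-coordinates are $0$. So $p$ should be controlled by the countably many elements of $P$ indexed by $N$. The proof runs this argument with values in a quotient of $P$ instead of in $\mathbb R$.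

**Step 1: $P$ as a retract of a free lattice.** This gives the embedding and enough homomorphisms on $P$. Here $P\ne0$, since $u\neq0$. Let $S$ be the closed unit ball of $P$ and $F=FBL(S)$. For $s\in S$ write $q_s=s$ for the element $s$ regarded in $P$, and let $Q:F\to P$ be the lattice homomorphism with $Q\delta_s=q_s$. Then $\|Q\|\le1$. As $p=Q\delta_p$ for $p\in S$, $Q$ is onto, and it induces a bijective lattice homomorphism $\bar Q:F/\ker Q\to P$ with $\|\bar Q\|\le1$. For $\|p\|=1$, $\bar Q^{-1}p$ is the class of $\delta_p$, of norm at most $1$, so $\bar Q^{-1}$ is also contractive. Hence $\bar Q$ is an isometric lattice isomorphism. Apply projectivity to $\bar Q^{-1}:P\to F/\ker Q$. There is a bounded lattice homomorphism $j:P\to F$ whose composition with the quotient map $F\to F/\ker Q$ is $\bar Q^{-1}$, and applying $\bar Q$ gives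
$$Qj=\mathrm{id}_P.$$
In particular $j$ is injective. If $0\neq p\in P$, then $jp\ne0$, and Lemma 7 gives $\varphi\in\mathrm{Hom}(F)$ with $(\varphi\circ j)(p)\ne0$. So $\mathrm{Hom}(P)$ separates the points of $P$.

**Step 2: the countable set $N$ and the element $w$.** This step chooses $w$ before any $p\in u^d$ is considered. Since $u^d=|u|^d$, we may assume $u>0$. By Step 1 there is $\varphi\in\mathrm{Hom}(P)$ with $\varphi(u)\neq0$, so $\varphi(u)>0$. By Lemma 2 there is a countable $N\subseteq S$ with $j(u)\in F_N$; it is nonempty because $j(u)\ne0$. Enumerate $N$ as $(s_n)$ and let $w=\sum_n2^{-n}|q_{s_n}|\in P_+$, which converges because $\|q_s\|\le1$. Let $I$ be the closed ideal of $P$ generated by $\{q_s:s\in N\}$. It contains $w$, and $|q_{s_n}|\le2^nw$, so $I$ is the closed ideal generated by $w$. Let $X=P/I$ with quotient map $\pi:P\to X$. We must show $\pi(p)=0$ for every $p\in u^d$.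

**Step 3: homomorphisms $\psi_c$ that shrink the coordinates in $N$.** Fix $v\in X_+$. For $0<c\le1$ let $\psi_c:F\to X$ be the lattice homomorphism with
$$\psi_c(\delta_s)=c\,\varphi(q_s)\,v\quad(s\in N),\qquad\psi_c(\delta_s)=\pi(q_s)\quad(s\notin N).$$
It exists, because these values are bounded, and $\|\psi_c\|\le\max(\|\varphi\|\|v\|,1)$. We need two properties.

First, $\psi_c(ju)=c\,\varphi(u)\,v$. The map $f\mapsto c\,\varphi(Qf)\,v$ is a lattice homomorphism $F\to X$, since $v\ge0$ makes $t\mapsto tv$ a lattice homomorphism $\mathbb R\to X$. It agrees with $\psi_c$ at $\delta_s$ for $s\in N$, hence on $F_N$ by continuity. Since $ju\in F_N$, we get $\psi_c(ju)=c\,\varphi(Qju)\,v=c\,\varphi(u)\,v$.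

Second, $\psi_c(f)\to\pi(Qf)$ as $c\to0$, for every $f\in F$. For $s\notin N$, $\psi_c(\delta_s)=\pi(q_s)$ for all $c$. For $s\in N$, $\psi_c(\delta_s)\to0=\pi(q_s)$, because $q_s\in I$. So the claim holds for all generators. By continuity of the lattice operations it holds on the vector sublattice generated by the $\delta_s$. This is dense in $F$ and the norms $\|\psi_c\|$ are bounded independently of $c$, so it holds on $F$.

**Step 4: $u^d\subseteq I$.** Now disjointness is used. Let $p\in u^d$. Since $\psi_c\circ j$ is a lattice homomorphism, $\psi_c(jp)\perp\psi_c(ju)=c\,\varphi(u)\,v$. As $c\,\varphi(u)>0$, this means $|\psi_c(jp)|\wedge v=0$. Let $c\to0$. By the second property $\psi_c(jp)\to\pi(Qjp)=\pi(p)$, so $|\pi(p)|\wedge v=0$. The ideal $I$ did not depend on $v$, and $v\in X_+$ was arbitrary. Taking $v=|\pi(p)|$ gives $\pi(p)=0$, that is, $p\in I$. This proves the first claim.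

**Step 5: no decomposition into bands.** Let $P$ have no TOU and suppose $P=P_1\oplus P_2$ with nonzero projection bands. Choose $0\ne u_i\in P_i$. Since $P_1\perp P_2$, we have $P_2\subseteq u_1^d$ and $P_1\subseteq u_2^d$. By Step 4 there are $w_1,w_2\in P_+$ such that $P_2$ lies in the closed ideal generated by $w_1$, and $P_1$ in the one generated by $w_2$. Then the closed ideal generated by $w_1+w_2$ contains $P_1$ and $P_2$, hence is $P$. So $w_1+w_2$ is a TOU, a contradiction.

**Step 6: no atoms.** Let $P$ have no TOU and suppose that $u\in P$ is an atom. We first recall why $\mathbb Ru$ is a projection band. For $x\ge0$ let $t=\sup\{r\ge0:ru\le x\}$. It is finite because $ru\le x$ implies $r\|u\|\le\|x\|$, and $tu\le x$ because the positive cone is closed. Put $y=x-tu\ge0$. Since $0\le y\wedge u\le u$, we have $y\wedge u=ru$ with $r\ge0$. Then $ru\le y$, so $(t+r)u\le x$ and $r=0$ by the choice of $t$. Hence $y\perp u$, which shows $P=\mathbb Ru+u^d$. If $x\in u^{dd}$ and $x=tu+y$ with $y\in u^d$, then $y=x-tu\in u^{dd}\cap u^d=\{0\}$. Therefore $\mathbb Ru=u^{dd}$ is a band, and $P=\mathbb Ru\oplus u^d$ is a decomposition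 into projection bands. By Step 5, $u^d=0$. So $P=\mathbb Ru$, and $u$ is a TOU of $P$, a contradiction. $\blacksquare$

**Example.** Let $A$ be uncountable. The lattice $c_0(A)$ has no TOU and has atoms, so it is not projective. The lattice $FBL(A)\oplus\mathbb R$ of Section 2 is not projective under any complete lattice norm. It is a sum of two nonzero projection bands, and it has no TOU: the coordinate projection onto $FBL(A)$ is a continuous lattice homomorphism, so if $(f,t)$ were a TOU, then $f$ would be a TOU of $FBL(A)$, contradicting Corollary 6.
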